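\title{Inner ultrahomogeneous groups of finite exponent}

\begin{abstract}
A group is inner ultrahomogeneous if every isomorphism between finitely generated subgroups is induced by conjugation. We show that the inner ultrahomogeneous groups of finite exponent are the trivial group, $C_2$ and $S_3$, so that none of them is infinite, and that no infinite periodic inner ultrahomogeneous group is stable. Both results come from one theorem on periodic groups in which every automorphism of a finite subgroup is induced by conjugation: apart from the three groups above, every finite $2$-subgroup of such a group lies in a strictly larger finite $2$-subgroup.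
\end{abstract}

\section{Introduction}\label{sec:intro}

For elements $a,g$ of a group we write $a^g=g^{-1}ag$; when $k$ is an integer, $a^k$ is a power. A group $\Gamma$ is \emph{inner ultrahomogeneous} if for every isomorphism $p\colon A\to B$ between finitely generated subgroups of $\Gamma$ there is $g\in\Gamma$ with $p(a)=a^g$ for all $a\in A$. Equivalently, every finite partial automorphism of $\Gamma$, that is, every map between finite subsets that extends to an isomorphism of the subgroups they generate, extends to an inner automorphism of $\Gamma$.

The definition asks that conjugation see nothing but isomorphism type. Two elements of such a group are conjugate exactly when they have the same order, and two finite tuples are simultaneously conjugate exactly when they satisfy the same relations. The groups $1$, $C_2$ and $S_3$ have this property (Proposition~\ref{prop:small}). Infinite examples exist at both ends of the torsion spectrum. Iterated HNN extensions give torsion-free ones (Example~\ref{ex:hnn}). P.~Hall's universal countable locally finite group \cite{Hall} is infinite and \emph{periodic}, meaning that every element has finite order, and every isomorphism between its finite (equivalently, finitely generated) subgroups is induced by an inner automorphism. One step beyond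 periodicity is \emph{finite exponent}: there is $n\ge1$ with $x^n=1$ for all $x$. The following question comes from Rzepecki \cite{Rzepecki}.

\begin{quote}
Is there an infinite inner ultrahomogeneous group of finite exponent? If so, can it be stable?
\end{quote}

Here a group is stable if its complete first-order theory in the language of groups is stable; the definition is recalled in Section~\ref{sec:stable}.

There is a reason to expect the answer ``no'' and a reason to hesitate. If $x^n=1$ holds in $\Gamma$ and $F\le\Gamma$ is finite, then every automorphism of $F$ is induced by an element of $\Gamma$ and so has order dividing $n$. This is a severe restriction on $F$, and it suggests that large finite subgroups are impossible. But $\Gamma$ is not assumed to be locally finite, and the hypotheses do not visibly supply any finite subgroups other than cyclic ones. An infinite example might have only small finite subgroups, on which the restriction says little. The work lies in excluding this possibility.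

We use only the following consequence of inner ultrahomogeneity, obtained by taking $A=B$ finite.

\begin{definition}\label{def:A}
Let $F\le G$ and $\alpha\in\operatorname{Aut}(F)$. An element $g\in G$ \emph{induces} $\alpha$ if $a^g=\alpha(a)$ for all $a\in F$. The group $G$ has \emph{property} (A) if every automorphism of every finite subgroup of $G$ is induced by an element of $G$.
\end{definition}

\begin{theorem}\label{thm:exponent}
The groups of finite exponent with property \textup{(A)}, and likewise the inner ultrahomogeneous groups of finite exponent, are up to isomorphism exactly $1$, $C_2$ and $S_3$. In particular, there is no infinite one, stable or not.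
\end{theorem}

The second half of the question is therefore vacuous. It has content for periodic groups, where infinite examples exist, and there the answer is negative.

\begin{theorem}\label{thm:stable}
Let $G$ be a periodic group with property \textup{(A)}, for example a periodic inner ultrahomogeneous group, in which the formula $xy=yx$ is stable. Then $G\cong 1$, $C_2$ or $S_3$. In particular, no infinite periodic inner ultrahomogeneous group is stable.
\end{theorem}

Both theorems rest on a third. A \emph{$2$-element} is an element whose order is a power of $2$ (the identity included). We call a finite $2$-subgroup \emph{maximal} if it is not properly contained in any finite $2$-subgroup; the trivial subgroup is allowed.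

\begin{theorem}\label{thm:maximal}
Let $G$ be a periodic group with property \textup{(A)} that has a maximal finite $2$-subgroup. Then $G\cong1$, $C_2$ or $S_3$.
\end{theorem}

The prime $2$ is singled out for two reasons. Every cyclic group has the automorphism $x\mapsto x^{-1}$, of order at most $2$, so property (A) produces $2$-elements out of arbitrary elements. And two involutions always invert their product, which in a periodic group has finite order; this controls pairs of involutions without any local finiteness. Section~\ref{sec:small} shows on small subgroups how (A) forces finite $2$-subgroups to grow. Section~\ref{sec:maximal} proves Theorem~\ref{thm:maximal}; its one deep ingredient is a theorem of Gasch\"utz \cite{Gaschutz}. Sections~\ref{sec:exponent} and~\ref{sec:stable} show that finite exponent and stability each bound the orders of finite $2$-subgroups, so that a maximal one exists. Section~\ref{sec:examples} tests the hypotheses on infinite examples.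

\section{How small subgroups force growth}\label{sec:small}

We first check that the three exceptional groups are genuine examples.

\begin{proposition}\label{prop:small}
The groups $1$, $C_2$ and $S_3$ are inner ultrahomogeneous.
\end{proposition}

\begin{proof}
In $1$ and $C_2$ the only isomorphisms between subgroups are identity maps. The subgroups of $S_3$ are $1$, three subgroups of order $2$, the subgroup $A_3$ of order $3$, and $S_3$. On the trivial subgroup there is nothing to prove. The unique isomorphism between two subgroups of order $2$ is induced by an element conjugating one transposition to the other. The automorphisms of $A_3$ are the identity and inversion, and a transposition induces the latter. An automorphism of $S_3$ permutes the three transpositions and is determined by this permutation, since they generate $S_3$; so $|\operatorname{Aut}(S_3)|\le6$. As $S_3$ has trivial center, it has six inner automorphisms, and these are all.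
\end{proof}

Property (A) supplies an element $g$ inducing a given automorphism, but says nothing about the order of $g$. In a periodic group the order can be corrected. Let $g$ have finite order $2^em$ with $m$ odd, and choose an integer $c$ with $c\equiv1\pmod{2^e}$ and $c\equiv0\pmod m$. Then $g=g^c\,g^{1-c}$, where the \emph{$2$-part} $g^c$ has order dividing $2^e$ and the \emph{odd part} $g^{1-c}$ has order dividing $m$.

\begin{lemma}\label{lem:twopart}
Let $G$ be a periodic group with property \textup{(A)}, let $F\le G$ be finite, and let $\alpha\in\operatorname{Aut}(F)$ have order a power of $2$. Then $\alpha$ is induced by a $2$-element of $G$.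
\end{lemma}

\begin{proof}
Let $g$ induce $\alpha$, with $e,m,c$ as above. The power $g^k$ induces $\alpha^k$ for every integer $k$, so the order of $\alpha$ divides $2^em$; being a power of $2$, it divides $2^e$. Since $c\equiv1\pmod{2^e}$, the $2$-element $g^c$ induces $\alpha^c=\alpha$.
\end{proof}

In the following examples $G$ is periodic with property (A), and $D_{2m}=\langle r,s\mid r^m=s^2=1,\ r^s=r^{-1}\rangle$ is the dihedral group of order $2m$.

\begin{example}[order $3$]\label{ex:three}
Let $x\in G$ have order $3$. Inversion on $\langle x\rangle$ has order $2$, so a $2$-element $h\neq1$ inverts $x$, and a power of $h$ is an involution. The most economical outcome is $h^2=1$ and $\langle x,h\rangle\cong S_3$. By Proposition~\ref{prop:small}, property (A) then demands nothing further.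
\end{example}

\begin{example}[order $4$]\label{ex:four}
Let $r\in G$ have order $4$. A $2$-element $h$ inverts $r$, and $h\notin\langle r\rangle$ because $r\ne r^{-1}$. So $\langle r\rangle\langle h\rangle$ is a finite $2$-group of order at least $8$. Suppose that it is $D_8=\langle r,s\rangle$. The map $r\mapsto r$, $s\mapsto sr$ defines an automorphism of order $4$, and it is not inner, since the conjugates of $s$ in $D_8$ are $s$ and $sr^2$. A $2$-element inducing it normalizes $D_8$ and lies outside it, so $G$ has a $2$-subgroup of order at least $16$. One such group is $D_{16}$: if $\rho^2=r$ and $\rho^s=\rho^{-1}$, then $s^\rho=s\rho^2=sr$. The same automorphism is available in $D_{16},D_{32},\dots$, so along dihedral groups the growth never stops. An element $x$ of order $5$ leads to this case as well: $x\mapsto x^2$ has order $4$, so it is induced by a $2$-element of order at least $4$.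
\end{example}

\begin{example}[order $6$]\label{ex:six}
Let $y\in G$ have order $3$ and let $t$ be an involution commuting with $y$. The automorphism of $\langle y\rangle\times\langle t\rangle$ that inverts $y$ and fixes $t$ is induced by a $2$-element $h$. Then $h$ commutes with $t$ but not with $y$, so $h\notin\langle t\rangle$, and $\langle t,h\rangle$ is an abelian $2$-group of order at least $4$.
\end{example}

Example~\ref{ex:four} suggests that a $2$-subgroup of order greater than $2$ is never maximal, and Example~\ref{ex:six} that a maximal one has no room in its centralizer. The next section proves both statements and then recovers $G$ from a self-centralizing involution.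

\section{Groups with a maximal finite $2$-subgroup}\label{sec:maximal}

\subsection{The subgroup has order at most $2$ and is self-centralizing}

To repeat the step from $D_8$ to a larger group for an arbitrary finite $2$-group $P$, we need a non-inner automorphism of $P$ whose order is a power of $2$. The condition on the order matters: the automorphisms of order $3$ of the Klein four-group are induced inside $A_4$, where the four-group is already a Sylow subgroup. For nonabelian $P$ the required automorphism is given by the following theorem.

\begin{theorem}[Gasch\"utz \cite{Gaschutz}]\label{thm:gaschutz}
Every finite nonabelian $p$-group has an automorphism of $p$-power order that is not inner.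
\end{theorem}

\begin{lemma}\label{lem:P}
Let $G$ be a periodic group with property \textup{(A)} and let $P$ be a maximal finite $2$-subgroup of $G$.
\begin{enumerate}
\item[(a)] Every $2$-element of $G$ that normalizes $P$ lies in $P$.
\item[(b)] $|P|\le2$.
\item[(c)] $C_G(P)=P$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) If the $2$-element $h$ normalizes $P$, then $P\langle h\rangle$ is a subgroup whose order $|P|\,|\langle h\rangle|/|P\cap\langle h\rangle|$ is a power of $2$. By maximality $P\langle h\rangle=P$.

(b) Suppose that $|P|>2$. We find a non-inner automorphism $\alpha$ of $P$ of $2$-power order. If $P$ is nonabelian, Theorem~\ref{thm:gaschutz} gives one. If $P$ is abelian, the only inner automorphism is the identity, so any automorphism of order $2$ will do. When $P$ has an element of order greater than $2$, take inversion. Otherwise $P$ is elementary abelian, a vector space over $\mathbb F_2$ of dimension at least $2$, and we interchange two basis vectors and fix the others. By Lemma~\ref{lem:twopart}, $\alpha$ is induced by a $2$-element $h$, which normalizes $P$. By (a), $h\in P$, so $\alpha$ is inner, a contradiction.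

(c) By (b), $P$ is abelian, so $P\le C_G(P)$. Let $z\in C_G(P)$. The $2$-part and the odd part $y$ of $z$ are powers of $z$, so they centralize $P$, and the $2$-part lies in $P$ by (a). It remains to show that $y=1$. The orders of $y$ and $P$ are coprime, so $\langle y,P\rangle=\langle y\rangle\times P$, a finite group. Let $\alpha$ be its automorphism that inverts $y$ and fixes $P$ pointwise; then $\alpha^2=1$. By Lemma~\ref{lem:twopart}, $\alpha$ is induced by a $2$-element $h$. This $h$ centralizes $P$, so $h\in P$ by (a), and hence $h$ commutes with $y$. Therefore $y^{-1}=y^h=y$, and $y=1$ because $y$ has odd order.
\end{proof}

If $P=1$, part (c) reads $G=C_G(1)=1$. If $P=\langle t\rangle$ has order $2$, it says that $C_G(t)=\langle t\rangle$.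

\subsection{Periodic groups with a self-centralizing involution}

We now know the centralizer of one involution $t$ and must determine a group $G$ that may be infinite, so counting is not available. Since $C_G(t)=\{1,t\}$, the conjugate $t^g$ determines $g$ up to left multiplication by $t$. It therefore suffices to find, for each conjugate $s$ of $t$, one explicit element carrying $t$ to $s$. The natural candidate lies in the dihedral group $\langle t,s\rangle$: it is a square root of $ts$. In $S_3=D_6=\langle r,t\rangle$ with $s=tr$, we have $ts=r$, its square root is $r^2$, and indeed $t^{r^2}=r^{-2}tr^2=tr^4=s$.

\begin{lemma}\label{lem:dihedral}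
Let $t,s$ be involutions in a group, and let $d=ts$. Then $t$ and $s$ invert every power of $d$. If $d$ has odd order $m$ and $w=d^{(m+1)/2}$, then $t^w=s$.
\end{lemma}

\begin{proof}
We have $d^t=t(ts)t=st=d^{-1}$ and $d^s=s(ts)s=st=d^{-1}$, which gives the first claim. In the second, $w^2=d^{m+1}=d$ and $tw^{-1}t=w$, so
\[
t^w=w^{-1}tw=t\,(tw^{-1}t)\,w=tw^2=td=s.\qedhere
\]
\end{proof}

The next proposition does not use property (A).

\begin{proposition}\label{prop:structure}
Let $G$ be a periodic group and let $t\in G$ be an involution with $C_G(t)=\langle t\rangle$. Let $I$ be the set of elements of odd order inverted by $t$. Then $I$ is an abelian subgroup of index $2$, and $G=I\cup tI$.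
\end{proposition}

\begin{proof}
Note that $1\in I$, that $I$ is closed under taking powers and inverses, and that $t\notin I$.

\emph{Step 1: for every involution $s$, the product $ts$ has odd order.} This holds for $s=t$, so let $s\ne t$. By periodicity $d=ts$ has finite order. Suppose that the order is even, and let $c$ be the involution in $\langle d\rangle$. By Lemma~\ref{lem:dihedral}, both $t$ and $s$ invert $c$, and so centralize it. From $c\in C_G(t)=\langle t\rangle$ we get $c=t$. Then $s\in C_G(c)=C_G(t)=\langle t\rangle$, so $s=t$, a contradiction.

\emph{Step 2: the product of any two involutions has odd order.} Let $r,s$ be involutions. By Step~1 and Lemma~\ref{lem:dihedral}, $r=t^g$ for some $g\in G$. Then $rs=(t\cdot gsg^{-1})^g$, which has odd order by Step~1 applied to the involution $gsg^{-1}$.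

\emph{Step 3: $G=I\cup tI$.} Let $g\in G$ and $d=t\,t^g$. By Step~1, $d$ has odd order $m$, and $t$ inverts $d$, so $d\in I$ and $w=d^{(m+1)/2}\in I$. Lemma~\ref{lem:dihedral} gives $t^w=t^g$, that is, $gw^{-1}\in C_G(t)=\{1,t\}$. Hence $g=w$ or $g=tw$.

\emph{Step 4: $I$ is a subgroup.} A direct check that $t$ inverts a product $uv$ with $u,v\in I$ would require $u$ and $v$ to commute, which we do not know yet. We use orders instead. For $w\in I$ we have $(tw)^2=(twt)w=w^{-1}w=1$ and $(wt)^2=w(twt)=ww^{-1}=1$, and $tw\ne1\ne wt$ because $t\notin I=I^{-1}$. So $tI$ and $It$ consist of involutions. For $u,v\in I$, the element $uv=(ut)(tv)$ is a product of two involutions and has odd order by Step~2. It is therefore not an involution, so $uv\notin tI$, and $uv\in I$ by Step~3.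

\emph{Step 5: conclusion.} Conjugation by $t$ restricts to the map $u\mapsto u^{-1}$ on the subgroup $I$, so this map is a homomorphism: $v^{-1}u^{-1}=(uv)^{-1}=u^{-1}v^{-1}$ for $u,v\in I$. Hence $I$ is abelian. Since $G=I\cup tI$ and $t\notin I$, the index of $I$ is $2$.
\end{proof}

\begin{remark}\label{rem:structure}
Proposition~\ref{prop:structure} alone does not make $G$ finite. If $I$ is any abelian group whose elements have odd order and $t$ acts on $I$ by inversion, then $C_{I\rtimes\langle t\rangle}(t)=\langle t\rangle$, because $u=u^{-1}$ forces $u=1$ in $I$. Taking for $I$ an infinite direct sum of copies of $C_3$ gives an infinite group of exponent $6$. So property (A) has to be used once more. Periodicity entered in Step~1 and cannot be omitted: in the infinite dihedral group $\mathbb Z\rtimes\langle t\rangle$ we have $C(t)=\langle t\rangle$ and $I=1$.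
\end{remark}

\subsection{Proof of Theorem~\ref{thm:maximal}}

Let $P$ be a maximal finite $2$-subgroup of $G$. By Lemma~\ref{lem:P}, either $P=1$ and $G=1$, or $P=\langle t\rangle$ for an involution $t$ with $C_G(t)=\langle t\rangle$. In the second case let $I$ be as in Proposition~\ref{prop:structure}. Elements of $I$ centralize $I$, and elements of $tI$ invert it. So
\begin{equation}\label{eq:pm}
x^g\in\{x,x^{-1}\}\qquad\text{for all }x\in I,\ g\in G,
\end{equation}
and property (A) leaves the finite subgroups of $I$ very few automorphisms.

Let $x\in I$. Since $x$ has odd order, $x\mapsto x^2$ defines an automorphism of $\langle x\rangle$. By (A) and \eqref{eq:pm}, $x^2=x$ or $x^2=x^{-1}$, and in both cases $x^3=1$. So $I$ is an elementary abelian $3$-group. Suppose that $|I|>3$. Choose $x\in I\setminus\{1\}$ and $y\in I\setminus\langle x\rangle$. Then $\langle x,y\rangle\cong C_3\times C_3$ has an automorphism interchanging $x$ and $y$, so by (A) $y=x^g$ for some $g\in G$. By \eqref{eq:pm}, $y\in\langle x\rangle$, a contradiction. Hence $|I|\in\{1,3\}$. If $I=1$, then $G=\langle t\rangle\cong C_2$. If $|I|=3$, then $G$ has order $6$ and is generated by an element of order $3$ and an involution inverting it, so $G\cong S_3$. \qed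

\section{Finite exponent}\label{sec:exponent}

To apply Theorem~\ref{thm:maximal} it suffices to bound the orders of the finite $2$-subgroups of $G$, since one of largest order is maximal. An abelian $2$-group can be large in two ways: through elements of large order, as $C_{2^k}$, or through many independent involutions, as $C_2^k$. The next lemma says that the same is true of every finite $2$-group. The \emph{rank} of an elementary abelian $2$-group is its dimension over $\mathbb F_2$.

\begin{lemma}\label{lem:bound}
Let $Q$ be a finite $2$-group in which every element has order at most $N$ and every elementary abelian subgroup has rank at most $k$. Then $|Q|\le N^{k(k+1)}$.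
\end{lemma}

\begin{proof}
Let $A$ be maximal among the abelian normal subgroups of $Q$, and let $C=C_Q(A)$, a normal subgroup of $Q$ containing $A$. We claim that $C=A$. Otherwise $C/A$ is a nontrivial normal subgroup of the finite $2$-group $Q/A$. A nontrivial normal subgroup of a finite $p$-group meets the center nontrivially, so there is $x\in C\setminus A$ with $xA$ central in $Q/A$. Then $\langle A,x\rangle$ is abelian because $x$ centralizes $A$, and normal in $Q$ because its image in $Q/A$ is central. This contradicts the choice of $A$.

Write $A$ as a direct product of $r$ nontrivial cyclic groups. The involutions of the factors generate an elementary abelian subgroup of rank $r$, so $r\le k$ and $|A|\le N^k$. An automorphism of $A$ is determined by the images of $r$ generators, so $|\operatorname{Aut}(A)|\le|A|^k$. Conjugation embeds $Q/C=Q/A$ in $\operatorname{Aut}(A)$, and therefore $|Q|\le|A|^{k+1}\le N^{k(k+1)}$.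
\end{proof}

In a group of finite exponent the orders of elements are bounded by hypothesis, but the ranks need not be. Property (A) converts rank into order, because an elementary abelian group of large rank has an automorphism of large order. In rank $2$, for example, the three involutions of $C_2^2$ can be permuted cyclically, so a periodic group with (A) containing $C_2^2$ has an element of order divisible by $3$. Finite fields provide the general version.

\begin{proof}[Proof of Theorem~\ref{thm:exponent}]
Let $G$ have property (A) and satisfy $x^n=1$ for all $x\in G$. Let $E\le G$ be elementary abelian of order $2^k$ with $k\ge1$. Identify $E$ with the additive group of the field $\mathbb F_{2^k}$, and let $\lambda$ generate the multiplicative group $\mathbb F_{2^k}^\times$, which is cyclic of order $2^k-1$. Multiplication by $\lambda$ is an automorphism of $E$. Its $j$-th power is multiplication by $\lambda^j$, so its order is $2^k-1$. By (A) it is induced by some $g\in G$, and $g^n=1$ shows that $2^k-1$ divides $n$. Thus $2^k-1\le n$, and $k$ is bounded in terms of $n$. Every element of $G$ has order at most $n$, so by Lemma~\ref{lem:bound} the finite $2$-subgroups of $G$ have bounded order. One of largest order is maximal, $G$ is periodic, and Theorem~\ref{thm:maximal} gives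 $G\cong1$, $C_2$ or $S_3$.

An inner ultrahomogeneous group of finite exponent has property (A), so it is one of these three groups. Conversely, the three groups are finite, hence of finite exponent, and by Proposition~\ref{prop:small} they are inner ultrahomogeneous and so have (A).
\end{proof}

\section{Stability}\label{sec:stable}

We use the description of stability by the order property. Let $T$ be a complete first-order theory and $\varphi(\bar x;\bar y)$ a formula with its free variables split into two tuples. The formula is \emph{unstable} in $T$ if some model of $T$ contains tuples $\bar a_i,\bar b_j$ $(i,j\ge1)$ such that $\varphi(\bar a_i;\bar b_j)$ holds if and only if $i\le j$; otherwise it is \emph{stable}. The theory $T$ is stable if every formula is stable in $T$. A formula is stable in a group $G$ if it is stable in the complete theory of $G$, and $G$ is stable if this theory is.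

For the formula $xy=yx$ this has a concrete meaning inside $G$. Call elements $a_1,\dots,a_N,b_1,\dots,b_N$ of a group a \emph{ladder of length $N$} if
\[
a_ib_j=b_ja_i\iff i\le j\qquad(1\le i,j\le N).
\]
The existence of a ladder of length $N$ is expressed by a first-order sentence. If $G$ has ladders of every finite length, the compactness theorem gives a model of the theory of $G$ with an infinite ladder. Conversely, an infinite ladder in a model makes each of these sentences true in the model, hence in $G$. So $xy=yx$ is stable in $G$ if and only if, for some $N$, the group $G$ has no ladder of length $N$.

Property (A) turns fixed points into commutation: if $g$ induces $\alpha$ on $F$ and $a\in F$, then $a$ commutes with $g$ if and only if $\alpha(a)=a$. To build a ladder we therefore need a finite subgroup $F$, elements $a_1,\dots,a_N\in F$ and automorphisms $\alpha_1,\dots,\alpha_N$ of $F$ such that $\alpha_j$ fixes $a_i$ exactly when $i\le j$. For $N=2$ and $F=\langle e_1,e_2\rangle\cong C_2^2$, let $\alpha_1$ fix $e_1$ and send $e_2$ to $e_2e_1$, and let $\alpha_2$ be the identity. For $F=\langle x\rangle\cong C_4$, take $a_1=x^2$, $a_2=x$, $\alpha_1\colon x\mapsto x^3$ and $\alpha_2\colon x\mapsto x^5=x$. Both patterns extend to every $N$, and they correspond to the two quantities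 in Lemma~\ref{lem:bound}.

\begin{proof}[Proof of Theorem~\ref{thm:stable}]
Fix $N$ such that $G$ has no ladder of length $N$.

\emph{Ranks.} Suppose that $G$ has an elementary abelian $2$-subgroup of rank at least $N$, and so one of rank exactly $N$, say $E$ with basis $e_1,\dots,e_N$. For $1\le j\le N$ let $\alpha_j$ be the endomorphism of $E$ with $\alpha_j(e_i)=e_i$ for $i\le j$ and $\alpha_j(e_i)=e_ie_1$ for $i>j$. Since $j\ge1$, the map $\alpha_j$ fixes $e_1$, so $\alpha_j^2(e_i)=e_ie_1e_1=e_i$ for $i>j$. Thus $\alpha_j^2$ is the identity and $\alpha_j$ is an automorphism. It fixes $e_i$ if and only if $i\le j$. If $g_j\in G$ induces $\alpha_j$, then $e_1,\dots,e_N,g_1,\dots,g_N$ is a ladder of length $N$, a contradiction. So all elementary abelian $2$-subgroups of $G$ have rank less than $N$.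

\emph{Orders.} Suppose that $G$ has a $2$-element of order at least $2^N$, and so an element $x$ of order exactly $2^N$. For $1\le i\le N$ put $a_i=x^{2^{N-i}}$, an element of order $2^i$. For $1\le j\le N$ the integer $1+2^j$ is odd, so $\beta_j\colon u\mapsto u^{1+2^j}$ is an automorphism of $\langle x\rangle$. We have $\beta_j(a_i)=a_i$ if and only if $a_i^{2^j}=1$, that is, if and only if $2^i$ divides $2^j$, that is, $i\le j$. If $g_j\in G$ induces $\beta_j$, then $a_1,\dots,a_N,g_1,\dots,g_N$ is a ladder of length $N$, a contradiction. So all $2$-elements of $G$ have order less than $2^N$.

By Lemma~\ref{lem:bound}, the finite $2$-subgroups of $G$ have bounded order, and one of largest order is maximal. Since $G$ is periodic, Theorem~\ref{thm:maximal} gives $G\cong1$, $C_2$ or $S_3$. Finally, in a stable group every formula is stable, in particular $xy=yx$; so a stable periodic inner ultrahomogeneous group is one of these three finite groups.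
\end{proof}

\section{Infinite periodic and torsion-free examples}\label{sec:examples}

Read contrapositively, the theorems describe all remaining periodic groups with property (A). A group is \emph{locally finite} if its finitely generated subgroups are finite.

\begin{corollary}\label{cor:dichotomy}
Let $G$ be a periodic group with property \textup{(A)}, for example a periodic inner ultrahomogeneous group, that is not isomorphic to $1$, $C_2$ or $S_3$. Then every finite $2$-subgroup of $G$ is properly contained in a finite $2$-subgroup, $G$ has an infinite locally finite $2$-subgroup, and $xy=yx$ is unstable in $G$.
\end{corollary}

\begin{proof}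
The first claim is Theorem~\ref{thm:maximal} and the last is Theorem~\ref{thm:stable}. By the first claim there is a chain $1=P_0<P_1<P_2<\cdots$ of finite $2$-subgroups. Its union is an infinite $2$-subgroup, and it is locally finite because each finite subset lies in some $P_i$.
\end{proof}

Hall's group \cite{Hall} satisfies the hypotheses of the corollary. It shows that ``finite exponent'' cannot be weakened to ``periodic'' in Theorem~\ref{thm:exponent}, and that Theorem~\ref{thm:stable} is not vacuous.

Periodicity cannot be dropped from Theorem~\ref{thm:maximal}. For property (A) this is immediate, since (A) is empty for groups whose finite subgroups have order at most $2$. The group $\mathbb Z$ has the maximal finite $2$-subgroup $P=1$, and the infinite dihedral group of Remark~\ref{rem:structure} has the maximal finite $2$-subgroup $P=\langle t\rangle$. The group $\mathbb Z$ is abelian and so has no ladder of length $2$; hence periodicity is also needed in the statement of Theorem~\ref{thm:stable} about (A). The group $\mathbb Z$ is not inner ultrahomogeneous, because $1$ and $-1$ are not conjugate. The last example shows that even the full property does not replace periodicity in Theorem~\ref{thm:maximal}.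

\begin{example}\label{ex:hnn}
There is an infinite torsion-free inner ultrahomogeneous group; in it, $P=1$ is a maximal finite $2$-subgroup.

Recall that for a group $H$ and an isomorphism $p\colon A\to B$ between subgroups of $H$, the \emph{HNN extension} with base $H$ and stable letter $\tau$ is obtained from $H$ by adjoining a generator $\tau$ and the relations $\tau^{-1}a\tau=p(a)$ for $a\in A$. The base $H$ embeds in the extension, and every element of finite order of the extension is conjugate to an element of $H$ \cite[Theorem IV.2.4]{LyndonSchupp}. In particular, an HNN extension of a torsion-free group is torsion-free.

Put $G_0=\mathbb Z$. Given a torsion-free group $G_i$, let $G_{i+1}$ be obtained from $G_i$ by adjoining, for each isomorphism $p\colon A\to B$ between finitely generated subgroups of $G_i$, a stable letter $\tau_p$ and the relations $\tau_p^{-1}a\tau_p=p(a)$ for $a\in A$. For a finite set $S$ of such isomorphisms, let $G_{i,S}$ be the group obtained by adjoining only the letters $\tau_p$ with $p\in S$. Adding one isomorphism to $S$ replaces $G_{i,S}$ by an HNN extension of it. By induction on $|S|$, each $G_{i,S}$ is torsion-free and contains $G_i$, and the natural maps $G_{i,S}\to G_{i,S'}$ for $S\subseteq S'$ are injective. The group $G_{i+1}$ is the direct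 limit of the $G_{i,S}$, so it contains $G_i$ and is torsion-free.

Let $\Gamma=\bigcup_iG_i$. It is torsion-free and contains $\mathbb Z$. If $p\colon A\to B$ is an isomorphism between finitely generated subgroups of $\Gamma$, then finite generating sets of $A$ and $B$ lie in some $G_i$, so $A,B\le G_i$, and $p(a)=a^{\tau_p}$ for all $a\in A$ with $\tau_p\in G_{i+1}$.
\end{example}

\begin{thebibliography}{9}

\bibitem{Gaschutz}
W.~Gasch\"utz, \emph{Nichtabelsche $p$-Gruppen besitzen \"aussere $p$-Automorphismen}, J. Algebra 4 (1966), 1--2.

\bibitem{Hall}
P.~Hall, \emph{Some constructions for locally finite groups}, J. London Math. Soc. 34 (1959), 305--319.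

\bibitem{LyndonSchupp}
Lyndon and Schupp, \emph{Combinatorial Group Theory}.

\bibitem{Rzepecki}
Tomasz Rzepecki, \emph{Inner ultrahomogeneous groups}, arXiv:2405.19640 (2024).

\end{thebibliography}
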